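# Universal graphs for parity on graphs of tree width two and clique width two

## Superpolynomial size at width two

**Theorem 1.** Let $s_{\mathcal T_k}(n,d)$ and $s_{\mathcal K_k}(n,d)$ be the least numbers of vertices of an $(n,\mathrm{Parity}_d)$-universal graph for the class $\mathcal T_k$ of graphs of tree width at most $k$, respectively for the class $\mathcal K_k$ of graphs of directed clique width at most $k$. Let $g(\ell,h)$ be the least number of leaves of an $(\ell,h)$-universal ordered tree, and let $\log$ be the logarithm to base $2$. For every $k\ge 2$ and all $n,d\ge1$,
$$s_{\mathcal T_k}(n,d),\ s_{\mathcal K_k}(n,d)\ \ge\ g(\ell,h)\ \ge\ \binom{\lfloor\log \ell\rfloor+h-1}{\lfloor\log \ell\rfloor},\qquad \ell=\Big\lfloor \frac{n+2}{3}\Big\rfloor,\quad h=\lceil d/2\rceil . \tag{1}$$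
In particular, for $n=3\cdot2^L$ and $d=2L^2+2$ both sizes are at least $(L+1)^L$. Hence for no $k\ge 2$ is there a polynomial $p_k$ such that for all $n,d\ge1$ some $(n,\mathrm{Parity}_d)$-universal graph for $\mathcal T_k$ has size at most $p_k(n,d)$, and likewise for $\mathcal K_k$.

The question behind this is posed in Colcombet, Fijalkow, Gawrychowski and Ohlmann, "The Theory of Universal Graphs for Infinite Duration Games", arXiv:2104.05262 (2021). Solving parity games over graphs of bounded tree width or clique width is polynomial (Obdržálek). Is there, for each fixed width, a universal graph of polynomial size? The degree of the polynomial may depend on $k$. The theorem says no, already at width $2$. This does not conflict with Obdržálek's algorithms: it says that those tractability results cannot be obtained through polynomial-size universal graphs.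

To get a feeling for (1), take $L=10$: then $n=3072$, $d=202$, and the bound is $11^{10}=25\,937\,424\,601$. In general $(L+1)^L=2^{L\log(L+1)}$, while both $n$ and $d$ are at most $2^{O(L)}$. The exponent $L\log(L+1)$ outgrows every multiple of $L$, and this is the whole reason that no polynomial survives.

Two companion results will be proved along the way. Theorem 2 treats $k\le 1$, where small universal graphs do exist. Theorem 3 compares $\mathcal T_k$ and $\mathcal K_k$ with the class of all graphs.

## Parity graphs, homomorphisms and universality

**Definition (graphs and parity).** Fix $d\ge1$. A graph is a triple $G=(V,E,\pi)$ with $V$ a finite set, $E\subseteq V\times V$ a set of directed edges and $\pi:V\to[1,d]$ a priority function. $\mathrm{Parity}_d$ is the set of infinite sequences over $[1,d]$ in which the largest priority occurring infinitely often is even. $G$ satisfies $\mathrm{Parity}_d$ ("satisfies parity") if the priority sequence of every infinite path of $G$ lies in $\mathrm{Parity}_d$.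

Subgraphs inherit this property, since each infinite path of a subgraph is an infinite path of the whole graph. We use one consequence of the definition constantly:

**Fact (F).** If $X$ satisfies parity, then no closed walk of length at least $1$ in $X$ has odd maximal priority.

Indeed, repeating such a walk forever gives an infinite path whose largest recurring priority is odd.

**Definition (homomorphism).** A homomorphism from $G=(V,E,\pi)$ to $G'=(V',E',\pi')$ is a map $\phi:V\to V'$ with $\pi'(\phi(v))=\pi(v)$ for all $v$, such that $(v,w)\in E$ implies $(\phi(v),\phi(w))\in E'$.

**Definition (universal graph).** Let $\mathcal C$ be a class of graphs. A graph $\mathcal U$, not required to be in $\mathcal C$, is $(n,\mathrm{Parity}_d)$-universal for $\mathcal C$ if (i) $\mathcal U$ satisfies $\mathrm{Parity}_d$, and (ii) every graph in $\mathcal C$ with at most $n$ vertices that satisfies $\mathrm{Parity}_d$ has a homomorphism into $\mathcal U$. The size of $\mathcal U$ is its number of vertices; $s_{\mathcal C}(n,d)$ is the least size, and $s_{all}$ is this quantity for the class of all graphs.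

The two conditions pull against each other. Merging vertices of $\mathcal U$ makes it smaller, but merging creates closed walks, and (F) forbids the odd ones.

We also need strongly connected components (SCCs). Two vertices lie in the same SCC if each is reachable from the other by a path, possibly of length $0$; in particular a single vertex is strongly connected. Call an enumeration $C_1,\dots,C_s$ of the SCCs *topological* if an edge from $C_j$ to $C_i$ exists only if $i\le j$. It exists because the graph of SCCs is acyclic. Note the direction: along a path the index never increases.

**Example ($d=1$).** $\mathrm{Parity}_1$ is empty, so $G$ satisfies it exactly when $G$ is acyclic. The graph with vertices $1,\dots,n$ and edges $i\to j$ for $i>j$ (the transitive tournament) is universal for all graphs: the SCCs of an acyclic graph are single vertices, and we send the $i$-th one to $i$. Conversely, the transitive tournament itself needs $n$ vertices, since two vertices with the same image would give a loop of priority $1$. So $s_{all}(n,1)=n$.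

**Example ($d=2$).** $G$ satisfies parity exactly when its vertices of priority $1$ induce an acyclic graph. Take the tournament above with all priorities $1$, and add one vertex of priority $2$ with a loop and with edges to and from every other vertex. An infinite path in it that visits the new vertex finitely often would have to stay in an acyclic graph, so parity holds. All vertices of priority $2$ of a given $G$ go to the new vertex, and those of priority $1$ go to the tournament. The size is $n+1$.

**Example ($d=3$).** If $G$ satisfies parity, then by (F) no closed walk contains a vertex of priority $3$. So each SCC either is a single vertex of priority $3$ without a loop or has all priorities at most $2$. Take $n$ blocks, each consisting of the $d=2$ graph of size $n+1$ and one further vertex of priority $3$ that has no edges inside the block, and draw all edges from block $i$ to block $j$ whenever $i>j$. An infinite path eventually stays in one block, and then inside its $d=2$ part, so parity holds. A graph $G$ with at most $n$ vertices is mapped by sending its $i$-th SCC into block $i$. The size is $n(n+2)$.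

In the last example the vertices of priority $1$ are indexed by pairs (block, place in the block), which are the $n^2$ leaves of an ordered tree of height $2$. Repeating the nesting costs about a factor $n$ for every two further priorities. It is wasteful, since the SCCs of $G$ together have only $n$ vertices, so not all blocks need $n$ places. How much can be saved is a question about ordered trees, and that is how $g(\ell,h)$ enters.

## Tree width and directed clique width

**Definition (tree width).** A tree decomposition of an undirected graph is a tree whose nodes carry sets of vertices (bags) such that every vertex lies in some bag, the two ends of every edge lie together in some bag, and for each vertex the bags containing it form a connected part of the tree. Its width is the largest bag size minus $1$; the tree width of the graph is the least width of a decomposition. $\mathcal T_k$ is the class of graphs $(V,E,\pi)$ whose underlying undirected graph has tree width at most $k$; loops and directions are ignored.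

A graph has tree width at most $1$ exactly when it is a forest. A cycle $c_1\cdots c_r$, $r\ge3$, has width at most $2$, by the path of bags $\{c_1,c_j,c_{j+1}\}$ for $2\le j<r$: the edge $c_1c_2$ is in the first bag, $c_rc_1$ in the last, and each $c_j$ with $j\geq 2$ occurs in at most two bags, which are adjacent.

**Definition (directed clique width).** A directed graph has clique width at most $k$ if it can be built from single vertices, each carrying one of $k$ construction labels, using three operations: disjoint union; relabelling all vertices with label $i$ to label $j$; adding all directed edges from vertices labelled $i$ to vertices labelled $j$, where $i\ne j$. $\mathcal K_k$ is the class of graphs $(V,E,\pi)$ with $(V,E)$ of clique width at most $k$. Construction labels have nothing to do with priorities, which are attributes of the vertices.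

Because $i\ne j$, no loops are ever created. Here is the main example, with two labels. Suppose $A$ and $B$ are built with labels $\{1,2\}$ and end with all vertices labelled $1$. Relabel $1\mapsto2$ in $B$, take the disjoint union, add all edges from label $1$ to label $2$, and relabel $2\mapsto1$. This gives the graph $A\Rightarrow B$, which is $A$ and $B$ together with all edges from $A$ to $B$, again with all labels $1$. If we also add all edges from label $2$ to label $1$ before the last relabelling, we obtain the two-directional join of $A$ and $B$. For instance, the transitive tournament on $n$ vertices is $\bullet\Rightarrow\bullet\Rightarrow\cdots\Rightarrow\bullet$, so it has clique width at most $2$.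

In both definitions $\mathcal C$ is the class of width-$k$ graphs itself, and not the class of their subgraphs. This matters for $\mathcal K_k$: every loopless graph on $n$ vertices is a subgraph of the complete directed graph, a repeated two-directional join.

## Forests and edgeless graphs

Before attacking width $2$ we settle width $0$ and $1$, where everything can be done by hand.

**Theorem 2.** For all $n,d\ge1$,
$$n\lceil d/2\rceil\le s_{\mathcal T_1}(n,d)\le nd,\qquad s_{\mathcal T_0}(n,d)\le s_{\mathcal T_1}(n,d),\qquad s_{\mathcal K_1}(n,d)=d .$$
So polynomial-size universal graphs exist for $\mathcal T_k$ if and only if $k\le1$, and for $\mathcal K_k$ if and only if $k\le1$.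

**Step 1: clique width one.** With a single label no edges can be added, so graphs in $\mathcal K_1$ are edgeless. The graph with $d$ isolated vertices, one of each priority, satisfies parity because it has no infinite path, and every edgeless graph maps into it. Conversely the single-vertex graph of each priority must map into $\mathcal U$, so $d$ vertices are needed.

**Step 2: a small universal graph for forests.** Let $\mathcal U$ have vertices $(i,p)\in[1,n]\times[1,d]$, priority $\pi(i,p)=p$, and an edge
$$(i,p)\to(j,q)\iff i>j,\ \text{ or }\ i=j\text{ and }\max(p,q)\text{ is even}.$$

*Parity.* Along an infinite path $i$ never increases, hence it is eventually constant. Let $M$ be the largest priority occurring infinitely often. Far enough along the path, $i$ is constant and all priorities are at most $M$. At an occurrence of $M$ there, the next priority $q$ satisfies $q\le M$, so $\max(M,q)=M$, and the edge rule forces $M$ to be even.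

*Universality.* Let $G\in\mathcal T_1$ have at most $n$ vertices and satisfy parity, and let $C_1,\dots,C_s$ be a topological enumeration of its SCCs, so $s\le n$. Map $v\in C_i$ to $(i,\pi(v))$. Edges between different SCCs go from a larger to a smaller index and are preserved. Let $u\to v$ be an edge inside one SCC. If $u=v$, the loop is a closed walk, so $\pi(u)$ is even by (F), and the edge is preserved. If $u\ne v$, there is a simple directed path from $v$ to $u$. The underlying graph is a forest, so the only simple undirected path between $u$ and $v$ is the edge $\{u,v\}$ itself. Hence the directed path has length one and $v\to u$ is an edge. The closed walk $u\to v\to u$ and (F) force $\max(\pi(u),\pi(v))$ to be even, so the edge is preserved. The size of $\mathcal U$ is $nd$.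

**Step 3: the lower bound for forests.** For each odd $p\le d$ take the directed path with $n$ vertices, all of priority $p$. It satisfies parity, since it has no infinite path, and it is in $\mathcal T_1$. If two of its vertices had the same image in $\mathcal U$, the part of the path between them would map to a closed walk of length at least $1$ with all priorities $p$, against (F). So $\mathcal U$ has at least $n$ vertices of priority $p$. There are $\lceil d/2\rceil$ odd priorities, which gives $n\lceil d/2\rceil$.

**Step 4: the classification in $k$.** Since $\mathcal T_0\subseteq\mathcal T_1$, we have $s_{\mathcal T_0}\le s_{\mathcal T_1}$. (There is nothing to do for $\mathcal K_0$: no nonempty graph can be built without labels.) That polynomial size fails for $k\ge2$ is Theorem 1, proved below. $\square$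

## Where the forest construction breaks: the directed triangle

A natural next attempt is to keep Step 2 and let the width grow. The map $v\mapsto(i,\pi(v))$ records only the SCC of $v$ and its priority. It worked because every edge $u\to v$ with $u\neq v$ inside an SCC of a forest can be reversed, so (F) speaks about $\max(\pi(u),\pi(v))$ directly.

Now take the directed triangle $a\to b\to c\to a$ with $\pi(a)=\pi(b)=1$ and $\pi(c)=2$. It has tree width $2$ and satisfies parity. It is one SCC, and the edge $a\to b$ has $\max(\pi(a),\pi(b))=1$, which is odd. Both $a$ and $b$ are sent to $(1,1)$, which has no loop, so the edge is lost. The return from $b$ to $a$ is legal because it passes through $c$, whose priority $2$ dominates. Inside one SCC there is a second, finer order, visible after the vertices of priority $2$ are deleted: there $a$ lies strictly before $b$. With more priorities this repeats, giving an order inside each component of an order inside each component, and so on. To keep track of it a universal graph must carry nested positions, that is, a tree.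

So cycles of length at least three are the source of difficulty. We will build gadgets from them that force a universal graph to contain a universal tree.

## Ordered trees and universal trees

**Definition (ordered tree).** An ordered tree of height $0$ is a single node. An ordered tree of height $h\ge1$ is a nonempty finite sequence $T=(T_1,\dots,T_m)$ of ordered trees of height $h-1$, the subtrees at the children of the root. All leaves are at depth $h$, and $|T|$ is the number of leaves.

**Definition (embedding).** For $T,T'$ of the same height, $T\hookrightarrow T'$ if the height is $0$, or if there are $i_1<\dots<i_m$ with $T_j\hookrightarrow T'_{i_j}$ for all $j$.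

Unfolding the recursion gives a map on nodes: root to root, $j$-th child to $i_j$-th child, and so on downwards. It preserves depth and ancestors. It also strictly preserves the lexicographic order on nodes of equal depth: if $u<v$, then at the node where they part, $u$ is below a child $j$ and $v$ below a child $j'$ with $j<j'$, and these go to children $i_j<i_{j'}$.

**Definition (universal tree).** A tree of height $h$ is $(\ell,h)$-universal if every ordered tree of height $h$ with at most $\ell$ leaves embeds in it, and $g(\ell,h)$ is the least number of leaves of such a tree.

Such trees exist: only finitely many trees of height $h\ge1$ have at most $\ell$ leaves, and one may concatenate all their child sequences. Also $g(\ell,0)=1$, and $g$ is nondecreasing in $\ell$.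

**Example.** $g(\ell,1)=\ell$: the tree with $\ell$ leaves needs $\ell$ children and contains all smaller ones. For $\ell=h=2$ the trees to embed are $((\bullet))$, $((\bullet,\bullet))$ and $((\bullet),(\bullet))$. The tree $((\bullet,\bullet),(\bullet))$ contains all three. A tree of height $2$ with only two leaves is one of the last two and does not contain the other. So $g(2,2)=3$.

**Lemma 2** (Czerwiński, Daviaud, Fijalkow, Jurdziński, Lazić, Parys, SODA 2019)**.** For $\ell,h\ge1$,
$$g(\ell,h)\ge\binom{\lfloor\log\ell\rfloor+h-1}{\lfloor\log\ell\rfloor}.$$

(Lemma 1 appears below; it is the bridge from graphs to trees.)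

*Proof.* The plan is to delete the bottom level of a universal tree in many ways, each leaving a universal tree of smaller height. By monotonicity we may take $\ell=2^L$. Induct on $h$. For $h=1$, $g(\ell,1)=\ell\ge1=\binom LL$.

Let $h\ge2$ and let $S$ be $(\ell,h)$-universal. For $1\le\delta\le\ell$ let $S_\delta$ consist of the nodes of $S$ at depth $h-1$ with at least $\delta$ children, together with their ancestors. We claim that $S_\delta$ is an $(\lfloor\ell/\delta\rfloor,h-1)$-universal tree. Let $T$ have height $h-1$ and at most $\lfloor\ell/\delta\rfloor$ leaves, and attach $\delta$ children to each leaf. The result has height $h$ and at most $\ell$ leaves, so it embeds in $S$. Each leaf of $T$ now has $\delta$ children, which go to $\delta$ distinct children of its image; so its image has at least $\delta$ children and lies in $S_\delta$, and the ancestors go to ancestors of these images. Forgetting the bottom level, we get $T\hookrightarrow S_\delta$. (In particular $S_\delta$ is nonempty, and by construction all its leaves have depth $h-1$.)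

Now count the leaves of $S$ through their parents. A node at depth $h-1$ with $c$ children is a leaf of exactly those $S_\delta$ with $\delta\le\min(c,\ell)$, so it is counted at most $c$ times in $\sum_{\delta=1}^{\ell}|S_\delta|$. Keeping only the terms $\delta=2^j$ and using the induction hypothesis,
$$|S|\ \ge\ \sum_{\delta=1}^{\ell}|S_\delta|\ \ge\ \sum_{j=0}^{L}g(2^{L-j},h-1)\ \ge\ \sum_{i=0}^L\binom{i+h-2}{i}=\binom{L+h-1}{L},$$
where the last equality is the hockey-stick identity. $\square$

## Reading an ordered tree off a parity graph

The triangle suggested how positions nest: delete the top even priority, look at the SCCs, enter each one, delete the next even priority, and so on. We turn this into a definition.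

**Definition (the tree $t_h(X)$).** Let $X$ be a finite graph that satisfies parity and has a vertex of priority $1$. The tree $t_0(X)$ is a single node. For $h\ge1$ let $X^{<2h}$ be the subgraph induced by the vertices of priority at most $2h-1$, and fix a topological enumeration $C_1,\dots,C_s$ of its SCCs, taken as induced subgraphs. Then $t_h(X)$ is the sequence of the trees $t_{h-1}(C_i)$, in increasing $i$, over those $i$ for which $C_i$ has a vertex of priority $1$.

This is well defined: each $C_i$ satisfies parity as a subgraph of $X$, and the vertex of priority $1$ lies in $X^{<2h}$, so at least one $i$ qualifies and the sequence is nonempty. Moreover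
$$|t_h(X)|\ \le\ \text{number of vertices of priority }1\text{ in }X. \tag{2}$$
For $h=0$ this says $1\le$ that number. For $h\ge1$ it follows by induction, because the $C_i$ are disjoint.

**Example.** Let $X$ have vertices $a_2,o,a_1$ of priority $1$, $e$ of priority $2$, $o'$ of priority $3$, $b$ of priority $1$, and edges
$$e\to a_2\to o\to a_1\to e,\qquad b\to o'\to e .$$
It satisfies parity, since its infinite paths eventually run around the $4$-cycle, and there the maximum is $2$. Compute $t_2(X)$. All priorities are at most $3$, so $X^{<4}=X$. The SCCs in topological order are $C_1=\{e,a_2,o,a_1\}$, $C_2=\{o'\}$, $C_3=\{b\}$, because edges must go from larger to smaller index. $C_2$ has no vertex of priority $1$. In $C_1$, deleting $e$ leaves the path $a_2\to o\to a_1$, with three SCCs of priority $1$; in $C_3$ there is one. Hence $t_2(X)=((\bullet,\bullet,\bullet),(\bullet))$, and the tree $T=((\bullet,\bullet),(\bullet))$ embeds in it.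

The aim is now clear. Given a tree $T$ of height $h$, we want a graph $H_T$ of width $2$ such that any homomorphism $H_T\to X$ forces $T\hookrightarrow t_h(X)$. If $T=(T_1,\dots,T_m)$, two things must be forced. First, the part that encodes $T_i$ must land in a single SCC of $X^{<2h}$. This holds if that part is strongly connected and has priorities below $2h$; a closing vertex $e$ of even priority $2(h-1)$ makes it so without violating parity. Second, the parts for $T_1,\dots,T_m$ must land in different SCCs, in the right order. A vertex $o$ of priority $2h-1$ between two parts does this, since a return would close an odd walk.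

How many of these order constraints should we draw? If we draw an edge for every comparison between two leaves, then a tree with $\ell$ leaves gives a tournament on $\ell$ vertices, whose underlying complete graph has tree width $\ell-1$. But the indices of SCCs are linearly ordered, so strictness between *consecutive* parts suffices, and this keeps the tree width at $2$. For clique width the dense picture, with all forward edges, is the convenient one, as $\Rightarrow$ builds it with two labels. So there are two versions of the gadget.

## Cactus gadgets and cograph gadgets

**Definition (gadgets).** For each ordered tree $T$ of height $p$ we define graphs $H_T\subseteq G_T$, in version (a) (cactus) and version (b) (cograph). In version (a), $G_T$ also has a distinguished vertex $r(G_T)$, its root.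

- If $p=0$: $G_T=H_T$ is one vertex of priority $1$ with no edge; in version (a) it is the root.
- If $p\ge1$ and $T=(T_1)$: $G_T=H_T=G_{T_1}$, with $r(G_T)=r(G_{T_1})$.
- If $p\ge1$ and $T=(T_1,\dots,T_m)$ with $m\ge2$: $H_T$ consists of disjoint copies of $G_{T_1},\dots,G_{T_m}$ and new vertices $o_1,\dots,o_{m-1}$ of priority $2p-1$, arranged in the order
$$G_{T_m},\ o_{m-1},\ G_{T_{m-1}},\ o_{m-2},\ \dots,\ o_1,\ G_{T_1}, \tag{3}$$
and $G_T$ is $H_T$ plus a new vertex $e$ of priority $2p$. The additional edges depend on the version.

In version (a), $H_T$ gets the edges $r(G_{T_{i+1}})\to o_i\to r(G_{T_i})$ for $1\le i<m$, and $G_T$ gets in addition $r(G_{T_1})\to e\to r(G_{T_m})$, with $r(G_T)=e$. In version (b), $H_T$ gets all edges from every earlier item of (3) to every later item, and $G_T$ gets in addition the edges in both directions between $e$ and every vertex of $H_T$.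

**Example.** For $T=((\bullet,\bullet),(\bullet))$, version (a): $G_{T_1}$ is the $4$-cycle $e\to a_2\to o\to a_1\to e$ with root $e$, and $G_{T_2}$ is the single vertex $b$. The graph $H_T$ is exactly the six-vertex graph $X$ of the previous example, and $G_T$ adds a vertex $e'$ of priority $4$ with $e\to e'\to b$. It has $7=3|T|-2$ vertices.

The following six properties hold in both versions, for $T$ of height $p$.

**Property 1 (priorities).** $G_T$ has priorities at most $\max(1,2p)$ and contains a vertex of priority $1$, as does $H_T$. If $p\ge1$, then $H_T$ has priorities at most $2p-1$.

By induction. For $p=0$ it is clear. For $p\ge1$ each $G_{T_i}$ has priorities at most $\max(1,2p-2)\le2p-1$ and contains a vertex of priority $1$; the $o_i$ have priority $2p-1$ and $e$ has priority $2p$.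

**Property 2 (gluing).** $G_T$ is strongly connected.

By induction each $G_{T_i}$ is, which settles $m=1$; a single vertex is strongly connected. For $m\ge2$ in version (a), the directed cycle
$$e\to r(G_{T_m})\to o_{m-1}\to r(G_{T_{m-1}})\to\cdots\to o_1\to r(G_{T_1})\to e$$
meets every $G_{T_i}$ and contains every $o_i$ and $e$, so it joins everything. In version (b), every other vertex has edges to and from $e$.

**Property 3 (parity).** $G_T$ and $H_T$ satisfy parity.

It suffices to treat $G_T$, by induction. For $p=0$ there is no infinite path, and $m=1$ is immediate. Let $m\ge2$. An infinite path that visits $e$ infinitely often has largest recurring priority $2p$, which is even. Any other infinite path is eventually in $H_T$. Every edge of $H_T$ lies inside some $G_{T_i}$ or goes forward in the order (3), so the path eventually stays in one item. That item is not an $o_i$, since $o_i$ has no loop. So the path eventually stays in one $G_{T_i}$, and the induction hypothesis applies.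

**Property 4 (separation).** For $m\ge2$ and $1\le i<m$ there are edges $x\to o_i\to y$ in $H_T$ with $x\in G_{T_{i+1}}$ and $y\in G_{T_i}$.

In (a) take the roots. In (b) take any $x,y$, since $G_{T_{i+1}}$ precedes $o_i$ and $o_i$ precedes $G_{T_i}$ in (3).

**Property 5 (size).** $G_T$ has at most $3|T|-2$ vertices.

For $p=0$ this is $1\le1$, and the case $m=1$ is immediate by induction. For $m\ge2$, the vertices number at most
$$\sum_{i=1}^m(3|T_i|-2)+(m-1)+1=3|T|-2m+m=3|T|-m\le3|T|-2 .$$

**Property 6 (width).** In version (a), $G_T$ and $H_T$ have tree width at most $2$. In version (b), they have directed clique width at most $2$.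

For (a), induct on $p$; a single vertex and the case $m=1$ are clear. For $m\ge2$ the underlying graph of $G_T$ is a cycle $c_1\cdots c_{2m}$ through $e$, the $m$ vertices $r(G_{T_i})$ and the $m-1$ vertices $o_i$, with each $G_{T_i}$ attached at the single vertex $r(G_{T_i})$. The cycle has the decomposition of width $2$ given above. Take by induction a decomposition of width at most $2$ of each $G_{T_i}$, and join one of its bags containing $r(G_{T_i})$ by a tree edge to a bag of the cycle decomposition containing $r(G_{T_i})$. The result is a tree; every vertex and edge is covered; and the only vertex shared between $G_{T_i}$ and the cycle is $r(G_{T_i})$, whose bags remain connected. So this is a tree decomposition of width at most $2$. $H_T$ is a subgraph of $G_T$, so its tree width is at most $2$ as well.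

For (b), we show by induction that $G_T$ and $H_T$ can be built with labels $\{1,2\}$ such that all vertices end with label $1$. A single vertex can. The case $m=1$ is immediate. For $m\ge2$,
$$H_T=G_{T_m}\Rightarrow o_{m-1}\Rightarrow G_{T_{m-1}}\Rightarrow\dots\Rightarrow o_1\Rightarrow G_{T_1},$$
evaluated from the left, produces all edges from earlier to later items, and $G_T$ is the two-directional join of $H_T$ with $e$. Both operations were built above with two labels, ending with all labels $1$.

## Homomorphic images of gadgets contain the tree

**Lemma 1.** Let $X$ satisfy parity, and let $T$ have height $h$. If there is a homomorphism $\varphi:H_T\to X$ (in either version), then $t_h(X)$ is defined and $T\hookrightarrow t_h(X)$. As $H_T\subseteq G_T$, the same holds given a homomorphism $G_T\to X$.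

*Proof.* We induct on $h$. Since $H_T$ contains a vertex of priority $1$ and $\varphi$ preserves priorities, $X$ contains one too, so $t_h(X)$ is defined. For $h=0$ this is all. Let $h\ge1$ and $T=(T_1,\dots,T_m)$, and let $C_1,\dots,C_s$ be the topological enumeration of the SCCs of $X^{<2h}$ used in $t_h(X)$.

**Step 1: each subtree finds its child.** The purpose of this step is to assign to each $i$ one SCC. By Property 1 all priorities of $H_T$ are at most $2h-1$, so $\varphi$ maps into $X^{<2h}$. By Property 2, $G_{T_i}$ is strongly connected. Paths map to paths, so $\varphi(G_{T_i})$ lies in a single SCC $C_{c(i)}$ of $X^{<2h}$. This SCC contains the image of a vertex of priority $1$, so it contributes a child $t_{h-1}(C_{c(i)})$ to $t_h(X)$. As $C_{c(i)}$ is an induced subgraph, $\varphi$ restricts to a homomorphism $G_{T_i}\to C_{c(i)}$, and $C_{c(i)}$ satisfies parity. By the induction hypothesis, $T_i\hookrightarrow t_{h-1}(C_{c(i)})$.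

**Step 2: the children are distinct and in the right order.** We show $c(1)<\dots<c(m)$. Let $1\le i<m$ and take $x\to o_i\to y$ as in Property 4. The path $\varphi(x)\to\varphi(o_i)\to\varphi(y)$ in $X^{<2h}$ leads from $C_{c(i+1)}$ to $C_{c(i)}$. Indices do not increase along paths, so $c(i)\le c(i+1)$. Suppose $c(i)=c(i+1)$. Then there is a path from $\varphi(y)$ back to $\varphi(x)$ inside this SCC, and together we obtain a closed walk of length at least $2$ with all priorities at most $2h-1$, passing through $\varphi(o_i)$, which has priority $2h-1$. Its maximal priority is odd, against (F).

With $c(1)<\dots<c(m)$ and $T_i\hookrightarrow t_{h-1}(C_{c(i)})$, the definition of embedding gives $T\hookrightarrow t_h(X)$. $\square$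

**Proof of Theorem 1.** Let $k\ge2$, $\ell=\lfloor(n+2)/3\rfloor\ge1$ and $h=\lceil d/2\rceil\ge 1$, and let $\mathcal U$ be $(n,\mathrm{Parity}_d)$-universal for $\mathcal T_k$ (respectively $\mathcal K_k$).

**Step 1: all gadgets map into $\mathcal U$.** Let $T$ be any ordered tree of height $h$ with at most $\ell$ leaves, and take $H_T$ in version (a) (respectively (b)). Its priorities lie in $[1,2h-1]\subseteq[1,d]$ by Property 1; note that $2h-1$ is $d-1$ or $d$. It satisfies $\mathrm{Parity}_d$ by Property 3, and has at most $3\ell-2\le n$ vertices by Property 5. By Property 6 it lies in $\mathcal T_2\subseteq\mathcal T_k$ (respectively $\mathcal K_2\subseteq\mathcal K_k$). So there is a homomorphism $H_T\to\mathcal U$.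

**Step 2: $\mathcal U$ contains a universal tree.** By Lemma 1, $T\hookrightarrow t_h(\mathcal U)$. The tree $t_h(\mathcal U)$ does not depend on $T$, so it is $(\ell,h)$-universal. By (2) it has at most $|\mathcal U|$ leaves. Hence $|\mathcal U|\ge g(\ell,h)$, and Lemma 2 gives the binomial bound in (1).

**Step 3: no polynomial.** Let $n=3\cdot2^L$ and $d=2L^2+2$ with $L\ge1$. Then $\ell=\lfloor 2^L+\frac23\rfloor=2^L$ and $h=L^2+1$. For $N\ge L\ge1$ we have
$$\binom NL=\prod_{i=0}^{L-1}\frac{N-i}{L-i}\ge\Big(\frac NL\Big)^L, \tag{4}$$
because each factor is at least $N/L$. So the size is at least $\binom{L^2+L}{L}\ge(L+1)^L=2^{L\log(L+1)}$. (For $L=0$ the bound $(L+1)^L=1$ is trivial.) A polynomial $p_k$ satisfies $p_k(n,d)\le A(nd)^a$ for all $n,d\ge1$ with suitable constants $A,a$, and hence $p_k(3\cdot2^L,2L^2+2)\le2^{O(L)}$. For large $L$ this is smaller than $2^{L\log(L+1)}$. So no polynomial $p_k$ works, for either class. $\square$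

With Theorem 1 in hand, Step 4 of Theorem 2 is complete as well.

## Comparison with the class of all graphs

How much is lost by restricting to width $2$? Very little: the lower bound of Theorem 1 is matched, up to the factor $d$ and the replacement of $n$ by $\lfloor(n+2)/3\rfloor$, by an upper bound for all graphs.

**Theorem 3.** For $k\ge2$ and $\mathcal C\in\{\mathcal T_k,\mathcal K_k\}$,
$$g\big(\lfloor \tfrac{n+2}3\rfloor,\lceil d/2\rceil\big)\le s_{\mathcal C}(n,d)\le s_{all}(n,d)\le d\cdot g(n,\lceil d/2\rceil).$$
If $d=d(n)$ and $d(n)/\log n\to\infty$, then $s_{\mathcal C}(n,d)$ is not bounded by any polynomial in $n,d$. If $d\le c\log n$ and $n\ge2$, then $s_{all}(n,d)\le 8d\,n^{2+c/2}$.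

The first inequality is Theorem 1. The second is clear, since a graph that is universal for all graphs is universal for $\mathcal C$. Throughout, $h=\lceil d/2\rceil$, so $d\le2h$.

**Step 1: a universal graph from a universal tree.** The aim is a graph with $d\cdot g(n,h)$ vertices. For a leaf $x$ of a tree of height $h$ and $M\in[1,2h]$, let $x|_M$ be the ancestor of $x$ at depth $h-\lfloor M/2\rfloor$. So $x|_1=x$, the priorities $2$ and $3$ look one level up, and $x|_{2h}$ is the root. Let $S$ be an $(n,h)$-universal tree with $g(n,h)$ leaves. Let $\mathcal U_S$ have vertices $(x,p)$ with $x$ a leaf of $S$ and $p\in[1,d]$, priority $p$, and edges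
$$(x,p)\to(y,q)\iff x|_M\ge y|_M,\ \text{ strictly if $M$ is odd},\qquad M=\max(p,q),$$
where nodes of equal depth are compared lexicographically. For $d=2$, $S$ has height $1$ and $n$ leaves: between vertices of priority $1$ we see the transitive tournament, and all other pairs are joined, since then $M=2$ and both ancestors are the root. This is the $d=2$ example, with $n$ copies of the vertex of priority $2$.

**Step 2: $\mathcal U_S$ satisfies parity.** Suppose an infinite path $(x_i,p_i)_i$ has odd largest recurring priority $M$. From some point on all $p_i\le M$. The edge from $(x_i,p_i)$ to $(x_{i+1},p_{i+1})$ then compares $x_i$ and $x_{i+1}$ with $M_i=\max(p_i,p_{i+1})\le M$, at depth $h-\lfloor M_i/2\rfloor\ge h-\lfloor M/2\rfloor$. A weak lexicographic inequality between two nodes passes to their ancestors at any smaller depth, so $x_i|_M\ge x_{i+1}|_M$. If $p_i=M$, then $M_i=M$ is odd and the inequality is strict; this happens infinitely often. A weakly decreasing sequence in a finite linear order cannot drop infinitely often, a contradiction.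

**Step 3: a tree and a leaf for every vertex.** To map a graph into $\mathcal U_S$ we need positions for all its vertices, not only for those of priority $1$. For a finite nonempty graph $X$ satisfying parity, define a tree $\tau_h(X)$ of height $h$ and a map $\lambda_h$ from $V(X)$ to its leaves. The tree $\tau_0(X)$ is a single node, and all vertices go there. For $h\ge1$ let $C_1,\dots,C_s$ be a topological enumeration of the SCCs of $X^{<2h}$. If $s=0$, let $\tau_h(X)$ be the tree of height $h$ with one leaf. Otherwise put $\tau_h(X)=(\tau_{h-1}(C_1),\dots,\tau_{h-1}(C_s))$, and send $v\in C_i$ to the leaf $\lambda_{h-1}(v)$ in the $i$-th child. All remaining vertices go to the first leaf. By induction $\tau_h(X)$ has at most $|V(X)|$ leaves: a tree with one leaf is fine because $X$ is nonempty, and otherwise the $C_i$ are disjoint and nonempty.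

**Step 4: edges respect the order.** We claim that for every edge $u\to v$ of $X$ with $M=\max(\pi(u),\pi(v))\le2h$,
$$\lambda_h(u)|_M\ \ge\ \lambda_h(v)|_M,\quad\text{strictly if $M$ is odd.} \tag{5}$$
Induct on $h$; for $h=0$ there is no such $M$. If $M=2h$, both sides are the root and $M$ is even, so (5) holds. Let $M\le2h-1$. Then $u\in C_i$ and $v\in C_j$ for some $i,j$, and $j\le i$ because the enumeration is topological.

If $j<i$, the ancestors of $\lambda_h(u)$ and $\lambda_h(v)$ at depth $1$ are the $i$-th and the $j$-th child, which are strictly ordered in the right direction. The comparison depth is $h-\lfloor M/2\rfloor\ge h-(h-1)=1$. So the inequality in (5) is strict.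

If $i=j$, the edge $u\to v$ lies on a closed walk in $C_i$, all of whose priorities are at most $2h-1$. If $M$ were $2h-1$, this walk would have odd maximum, against (F). Hence $M\le2(h-1)$, and the claim for $C_i$ and $h-1$ applies. It compares at depth $(h-1)-\lfloor M/2\rfloor$ inside the $i$-th child, which is depth $h-\lfloor M/2\rfloor$ in $\tau_h(X)$. This is (5).

**Step 5: the homomorphism.** Let $G$ have between $1$ and $n$ vertices and satisfy $\mathrm{Parity}_d$; the empty graph is trivial. Then $\tau_h(G)$ has at most $n$ leaves, and there is an embedding $\iota$ of $\tau_h(G)$ into $S$. Map $v\mapsto(\iota(\lambda_h(v)),\pi(v))$. Priorities are preserved. For an edge $u\to v$ we have $M=\max(\pi(u),\pi(v))\le d\le2h$, so (5) holds. As $\iota$ preserves depth and ancestors, $\iota(x)|_M=\iota(x|_M)$, and as it strictly preserves the order at each depth, (5) carries over to $S$. So $\mathcal U_S$ has the required edge, and $s_{all}(n,d)\le d\cdot g(n,h)$.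

**Step 6: superpolynomial size when $d/\log n\to\infty$.** Put $\ell=\lfloor(n+2)/3\rfloor$, $L=\lfloor\log\ell\rfloor$ and $x=h/L$ (for $n$ so large that $L\ge1$). As $n\to\infty$ we have $L\to\infty$. Also $\ell\ge n/3$ and $\ell<2^{L+1}$, so $n\le3\ell\le6\cdot2^L$. Since $L\le\log n$ and $h\ge d/2$, also $x\ge d/(2\log n)\to\infty$. By Theorem 1 and (4),
$$\log s_{\mathcal C}(n,d)\ \ge\ L\log\frac{L+h-1}{L}\ \ge\ L\log x .$$
On the other side $d\le2h=2xL$, so
$$\log(nd)\ \le\ L+O(1)+\log(2xL)\ \le\ 2L+\log x+O(1).$$
Dividing,
$$\frac{2L+\log x+O(1)}{L\log x}=\frac{2}{\log x}+\frac1L+\frac{O(1)}{L\log x}\ \longrightarrow\ 0,$$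
so $\log s_{\mathcal C}(n,d)/\log(nd)\to\infty$. A polynomial in $n,d$ is at most $A(nd)^a$ for constants $A,a$, so none bounds $s_{\mathcal C}(n,d)$.

**Step 7: a recursion for $g$.** For the last claim we need an upper bound on $g$ (following Jurdziński–Lazić). Put $g(0,h)=0$, the empty tree. We show
$$g(n,h)\ \le\ 2\,g(\lfloor n/2\rfloor,h)+g(n,h-1)\qquad(n,h\ge1). \tag{6}$$
Concatenate the child sequence of an optimal $(\lfloor n/2\rfloor,h)$-universal tree (empty if $n=1$), one child carrying an optimal $(n,h-1)$-universal tree, and again the child sequence of the $(\lfloor n/2\rfloor,h)$-universal tree. Given $T=(T_1,\dots,T_m)$ with $|T|\le n$, let $i$ be least with $|T_1|+\dots+|T_i|>|T|/2$. By minimality $T_1,\dots,T_{i-1}$ have at most $|T|/2$ leaves in total, and by the choice of $i$ so do $T_{i+1},\dots,T_m$; these totals are integers, hence at most $\lfloor n/2\rfloor$. So, where nonempty, these two sequences embed in the two outer parts, and $T_i$, which has height $h-1$ and at most $n$ leaves, embeds in the middle child. Hence $T$ embeds, which proves (6).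

**Step 8: polynomial size when $d\le c\log n$.** We claim
$$g(n,h)\ \le\ 2^s\binom{s+h}{h}\qquad\text{whenever } n<2^s . \tag{7}$$
Induct on $s+h$. If $n=0$ the left side is $0$; this includes $s=0$. If $h=0$ and $n\ge1$, then $g(n,0)=1\le2^s$. Otherwise $n,h,s\ge1$ and $\lfloor n/2\rfloor<2^{s-1}$, so (6), the induction hypothesis and Pascal's rule give
$$g(n,h)\ \le\ 2\cdot2^{s-1}\binom{s-1+h}{h}+2^s\binom{s+h-1}{h-1}=2^s\binom{s+h}{h}.$$
Now let $n\ge2$ and $d\le c\log n$. Take $s=\lfloor\log n\rfloor+1$, so that $n<2^s\le2n$, and note $h\le\frac d2+1\le\frac c2\log n+1$. With $\binom{s+h}{h}\le2^{s+h}$,
$$g(n,h)\ \le\ 2^s\cdot2^{s+h}\ \le\ 2n\cdot2n\cdot2n^{c/2}=8\,n^{2+c/2}.$$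
By Step 5, $s_{all}(n,d)\le d\cdot g(n,h)\le8d\,n^{2+c/2}$. $\square$
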